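\title{Non-closed sets of size $\omega_1$ in the homeomorphism group of $\omega^*$}

\begin{abstract}
In the group $\mathcal H(\omega^*)$ of homeomorphisms of the \v{C}ech--Stone remainder $\omega^*$, with the compact-open topology, countable sets are closed and discrete, while some sets of size $\mathfrak c$ are not. We show that the existence of a non-closed subset of size $\omega_1$ is independent of $\mathsf{ZFC}$: it follows from $\mathsf{CH}$ and fails under $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$. The proof translates the problem for trivial homeomorphisms into one about finite colorings of $\omega$ and infinite matchings. The least size of a non-closed set of trivial homeomorphisms equals a combinatorial cardinal $\tau$ with $\mathrm{cov}(\mathcal E)\le\tau\le\mathfrak r$, and $\tau=\omega_1$ in the Laver model.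
\end{abstract}

\section{The question and its answer}\label{sec:intro}

Let $\omega^*=\beta\omega\setminus\omega$ be the \v{C}ech--Stone remainder of the discrete space $\omega$, and let $H=\mathcal H(\omega^*)$ be the group of all homeomorphisms of $\omega^*$ with the compact-open topology and identity $e$. Since $\omega^*$ is compact and zero-dimensional, this is the group topology in which a neighborhood base at $e$ consists of the sets
\[
N(\mathcal Z)=\{f\in H: f(Z)=Z\text{ for every }Z\in\mathcal Z\},
\]
where $\mathcal Z$ ranges over the finite partitions of $\omega^*$ into clopen sets. The relation $f^{-1}g\in N(\mathcal Z)$ says that $f(Z)=g(Z)$ for every $Z\in\mathcal Z$. So two homeomorphisms are close when a given finite partition does not tell them apart, and a set can accumulate somewhere only if every finite partition fails to tell apart some two of its members.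

Two facts are known.
\begin{itemize}
\item[(i)] All countable subsets of $H$ are closed and discrete.
\item[(ii)] $H$ is crowded (has no isolated points) and has density $\mathfrak c$.
\end{itemize}
By (ii) there is a dense set $D$ of size $\mathfrak c$. If $d\in D$, then $D\setminus\{d\}$ is still dense, because $H$ is crowded and $T_1$; it has size $\mathfrak c$ and is not closed, because $d$ is in its closure. Hence the least size of a non-closed subset of $H$ lies between $\omega_1$ and $\mathfrak c$, and under $\mathsf{CH}$ it is $\omega_1$. This leads to the following question, posed in \cite{vM}.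

\begin{quote}
Does $\mathsf{ZFC}$ prove that $H$ has a subset of size $\omega_1$ that is not closed?
\end{quote}

Fact (i) comes from a diagonal argument, and Martin's axiom is designed to extend diagonal arguments from countably many to $\omega_1$ many requirements. This suggests the answer no. The obstacle is the form of the requirements. To show that a clopen set is moved by an arbitrary homeomorphism, one makes it contain one clopen set and miss another (Section~\ref{sec:countable}), and requirements of this kind can contradict each other. For homeomorphisms induced by maps on $\omega$ a much weaker requirement suffices, and $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$ implies that there are no other homeomorphisms. The axioms are recalled in Section~\ref{sec:prelim}.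

\begin{theorem}\label{thm:main}
\begin{itemize}
\item[(a)] Assume $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$, which follows from $\mathsf{PFA}$. For every $A\subseteq H$ with $|A|\le\omega_1$ there is one clopen set $Z\subseteq\omega^*$ such that $f(Z)\ne g(Z)$ for all distinct $f,g\in A$. In particular, every subset of $H$ of size at most $\omega_1$ is closed and discrete.
\item[(b)] Assume $\mathsf{CH}$. Then $H$ has a non-closed subset of size $\omega_1$.
\item[(c)] If $\mathsf{ZFC}$ is consistent, then the statement ``$H$ has a subset of size $\omega_1$ that is not closed'' is independent of $\mathsf{ZFC}$.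
\end{itemize}
\end{theorem}

The method gives more. Section~\ref{sec:matchings} attaches to every homeomorphism induced by a map on $\omega$ an infinite set of disjoint pairs of integers, and to every such set of pairs a homeomorphism. Theorem~\ref{thm:main} follows in Section~\ref{sec:independence}. Theorem~\ref{thm:exact} identifies, in $\mathsf{ZFC}$, the least size of a non-closed set of such homeomorphisms with a combinatorial cardinal $\tau$ and bounds $\tau$ by cardinal characteristics of the continuum. Corollary~\ref{cor:models} shows that under $\mathsf{OCA}+\mathsf{MA}$ all subsets of $H$ of size less than $\mathfrak c$ are closed, and that non-closed sets of size $\omega_1$ exist in the Laver model, where $\mathsf{CH}$ fails.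

\section{Colorings, trivial homeomorphisms and axioms}\label{sec:prelim}

For $A\subseteq\omega$ let $A^*=\overline A\setminus\omega$, the closure being taken in $\beta\omega$. Write $A\subseteq^*B$ if $A\setminus B$ is finite, and call $A,B$ \emph{almost disjoint} if $A\cap B$ is finite. The clopen subsets of $\omega^*$ are exactly the sets $A^*$; the map $A\mapsto A^*$ preserves finite unions, finite intersections and complements; and $A^*\subseteq B^*$ if and only if $A\subseteq^*B$. In particular $A^*=\emptyset$ exactly when $A$ is finite. By Stone duality, $\omega^*$ is the Stone space of the Boolean algebra $\mathcal P(\omega)/\mathit{fin}$, and the homeomorphisms $f$ of $\omega^*$ correspond bijectively to the automorphisms $Z\mapsto f(Z)$ of the algebra of clopen sets.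

A \emph{coloring} is a function $c:\omega\to k$ with $1\le k<\omega$. Its color classes $P_i=c^{-1}(i)$ give a clopen partition of $\omega^*$, namely the nonempty sets among $P_0^*,\dots,P_{k-1}^*$, and we put
\[
N(c)=\{f\in H: f(P_i^*)=P_i^*\text{ for all }i<k\}.
\]
Every finite clopen partition $\{Q_0^*,\dots,Q_{k-1}^*\}$ arises in this way: the $Q_i$ are pairwise almost disjoint and their union is cofinite, so changing them in finitely many points gives a partition of $\omega$. Thus the sets $N(c)$ are exactly the sets $N(\mathcal Z)$. If $c=\chi_X$ is the characteristic function of $X\subseteq\omega$, then $N(c)=\{f:f(X^*)=X^*\}$, since a bijection that preserves $X^*$ preserves its complement.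

Each $N(c)$ is an open subgroup, so the cosets $xN(c)$ form a neighborhood base at $x$. A homeomorphism $f\ne e$ moves some clopen set, so the intersection of all $N(c)$ is $\{e\}$ and $H$ is Hausdorff. For $A\subseteq H$ let
\[
D(A)=\{f^{-1}g: f,g\in A,\ f\ne g\}.
\]
Then $e\notin D(A)$; the set $D(A)$ is finite if $A$ is finite, and $|D(A)|\le|A|$ if $A$ is infinite. All proofs of closedness below go through the next lemma, which reduces the task to finding one coloring.

\begin{lemma}\label{lem:sep}
Let $A\subseteq H$ and let $N$ be an open subgroup of $H$ with $D(A)\cap N=\emptyset$. Then $A$ is closed and discrete.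
\end{lemma}

\begin{proof}
If $f,g\in xN$, then $f^{-1}g\in N$. So each coset $xN$ contains at most one point of $A$. For $x\in A$ this point is $x$, so $A$ is discrete. For $x\notin A$, removing that point from $xN$ leaves an open neighborhood of $x$ disjoint from $A$, because points are closed.
\end{proof}

A homeomorphism $f\in H$ is \emph{trivial} if there is a bijection $\pi$ between cofinite subsets of $\omega$ such that $f(A^*)=\pi[A\cap\mathrm{dom}\,\pi]^*$ for all $A\subseteq\omega$; we say that $\pi$ \emph{induces} $f$. Every such $\pi$ induces an element of $H$, since $A\mapsto\pi[A\cap\mathrm{dom}\,\pi]$ defines an automorphism of $\mathcal P(\omega)/\mathit{fin}$. If $\pi,\rho$ induce $f,g$, then $\pi^{-1}$ induces $f^{-1}$, and $\pi\circ\rho$ restricted to the cofinite set $\rho^{-1}[\mathrm{dom}\,\pi]$ has cofinite range and induces $fg$. So the trivial homeomorphisms form a subgroup $T$ of $H$.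

A subset $D$ of a poset $\mathbb P$ is \emph{dense} if every element of $\mathbb P$ has an extension in $D$, and $\mathbb P$ is \emph{ccc} if it has no uncountable set of pairwise incompatible elements. The axiom $\mathsf{MA}_\kappa$ says that for every ccc poset and every family of at most $\kappa$ dense sets there is a filter meeting all of them; $\mathsf{MA}$ says that $\mathsf{MA}_\kappa$ holds for all $\kappa<\mathfrak c$; and $\mathsf{PFA}$ is the statement $\mathsf{MA}_{\aleph_1}$ with proper posets in place of ccc posets. We apply Martin's axiom directly only to the countable poset $2^{<\omega}$ of finite binary sequences ordered by extension. A filter on it that meets the dense sets $\{s:|s|\ge n\}$ has as its union an element of $2^\omega$. The axiom $\mathsf{OCA}$ says: if $X$ is a separable metric space and $[X]^2=K_0\cup K_1$ is a partition of its two-element subsets with $\{(x,y):\{x,y\}\in K_0\}$ open in $X^2$, then either $[Y]^2\subseteq K_0$ for some uncountable $Y\subseteq X$, or $X$ is the union of countably many sets $X_n$ with $[X_n]^2\subseteq K_1$. We use $\mathsf{OCA}$ only through the following theorem.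

\begin{theorem}[Veli\v{c}kovi\'c \cite{Vel}]\label{thm:vel}
$\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$ implies that every automorphism of $\mathcal P(\omega)/\mathit{fin}$ is trivial, that is, $H=T$.
\end{theorem}

The theory $\mathsf{ZFC}+\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$ is consistent relative to $\mathsf{ZFC}$, with no large cardinals needed \cite[\S8]{Tod}; see also \cite{Vel}. It also follows from $\mathsf{PFA}$. That $\mathsf{PFA}$ implies $H=T$ is due to Shelah and Stepr\={a}ns \cite{SS}.

\section{Countable sets}\label{sec:countable}

We include a proof of fact (i), because it is the argument to be extended and it shows where the difficulty lies.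

\begin{proposition}\label{prop:countable}
Every countable set $A\subseteq H$ is closed and discrete.
\end{proposition}

\begin{proof}
We may assume $|A|\ge2$. List $D(A)$ as $\{d_n:n\in\omega\}$, possibly with repetitions. By Lemma~\ref{lem:sep} it suffices to find $X\subseteq\omega$ with $d_n(X^*)\ne X^*$ for all $n$. Fix points $x_n$ with $d_n(x_n)\ne x_n$ and let $S=\{x_n,d_n(x_n):n\in\omega\}$.

We choose recursively infinite sets $A_n,B_n\subseteq\omega$ with $d_n(A_n^*)=B_n^*$ such that all the sets $A_n^*,B_n^*$ are pairwise disjoint and miss $S$. At step $n$ the clopen set $C=\bigcup_{j<n}(A_j^*\cup B_j^*)$ misses $S$. Take disjoint clopen neighborhoods $U_1$ of $x_n$ and $U_2$ of $d_n(x_n)$, both disjoint from $C$, and let $U=U_1\cap d_n^{-1}(U_2)=E^*$. The set $E$ is infinite, since $x_n\in U$. It carries an uncountable family of pairwise almost disjoint infinite subsets (identify $E$ with $2^{<\omega}$ and take the branches), so $U$ contains uncountably many pairwise disjoint nonempty clopen sets $V$. Each point of the countable set $S$ lies in at most one $V$ and in at most one $d_n(V)$. Choose $V$ with $V\cup d_n(V)$ disjoint from $S$, and let $A_n^*=V\subseteq U_1$ and $B_n^*=d_n(V)\subseteq U_2$.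

Now $A_n\cap B_m$ is finite for all $n,m$. Let $X=\bigcup_n\bigl(A_n\setminus\bigcup_{m\le n}B_m\bigr)$. Then $A_n\setminus X\subseteq\bigcup_{m\le n}(A_n\cap B_m)$ and $B_m\cap X\subseteq\bigcup_{n<m}(A_n\cap B_m)$ are finite. Therefore $d_n(X^*)$ contains $d_n(A_n^*)=B_n^*$, which is nonempty and disjoint from $X^*$.
\end{proof}

The set $X$ has to contain \emph{almost all} points of each $A_n$ and to omit \emph{almost all} points of each $B_m$. One infinite intersection $A_n\cap B_m$ makes this impossible. Countability was used to avoid such intersections, and again to define $X$. A finite initial segment of $\chi_X$ cannot guarantee a requirement about almost all points of an infinite set, so the poset $2^{<\omega}$ is of no direct use here.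

\section{Matchings}\label{sec:matchings}

For trivial homeomorphisms, ``almost all'' can be replaced by ``infinitely many''.

\begin{example}\label{ex:klein}
Cut $\omega$ into the blocks $\{4j,4j+1,4j+2,4j+3\}$. Let $\sigma_0$ swap $4j\leftrightarrow4j+1$ and $4j+2\leftrightarrow4j+3$, and let $\sigma_1$ swap $4j\leftrightarrow4j+2$ and $4j+1\leftrightarrow4j+3$. Then $\sigma_2=\sigma_0\sigma_1$ swaps $4j\leftrightarrow4j+3$ and $4j+1\leftrightarrow4j+2$. Let $f_i\in T$ be induced by $\sigma_i$, and let $A=\{e,f_0,f_1,f_2\}$, a group of order four with $D(A)=\{f_0,f_1,f_2\}$.

A number $n$ lies in $X\triangle\sigma_i[X]$ exactly when one of $n,\sigma_i(n)$ is in $X$ and the other is not. So $f_i(X^*)\ne X^*$ if and only if $X$ contains exactly one point of infinitely many pairs $\{n,\sigma_i(n)\}$. The set of even numbers does this for $\sigma_0$ and $\sigma_2$, but not for $\sigma_1$, which preserves parity. The set $X=\{4j:j\in\omega\}$ does it for all three, and the images of $X^*$ under $e,f_0,f_1,f_2$ are the four disjoint sets $\{4j+r:j\in\omega\}^*$, $r=0,1,2,3$.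

No such regularity is needed. Suppose that $X$ has been decided below some $m$. For any $i$ there is a pair $\{n,\sigma_i(n)\}$ above $m$, and we can put $n$ into $X$ and leave $\sigma_i(n)$ out. Whatever has been decided, each requirement can be served once more, so the requirements do not conflict.
\end{example}

\begin{definition}\label{def:matching}
A \emph{matching} is an infinite set of pairwise disjoint two-element subsets of $\omega$, called \emph{edges}. A coloring $c$ \emph{splits} a matching $M$ if $c$ takes two different values on each of infinitely many edges of $M$. A family $\mathcal F$ of matchings is \emph{unsplittable} if no coloring splits all members of $\mathcal F$, that is, if for every coloring $c$ there is $M\in\mathcal F$ such that $c$ is constant on all but finitely many edges of $M$.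
\end{definition}

The family of all matchings is unsplittable: a coloring has an infinite color class, and pairing up its elements gives a matching that the coloring does not split.

For a matching $M$ let $\sigma_M$ be the permutation of $\omega$ that swaps the two points of each edge of $M$ and fixes all other points, and let $f_M\in T$ be induced by $\sigma_M$.

\begin{lemma}\label{lem:up}
For every matching $M$ and coloring $c$ we have $f_M\ne e$, and $f_M\in N(c)$ if $c$ does not split $M$. Consequently, if $\mathcal F$ is unsplittable, then $e$ lies in the closure of $\{f_M:M\in\mathcal F\}$ but not in this set.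
\end{lemma}

\begin{proof}
Let $A$ contain exactly one point of each edge of $M$ and nothing else. Then $A$ is infinite and $\sigma_M[A]\cap A=\emptyset$, so $f_M(A^*)$ is disjoint from $A^*\neq\emptyset$ and $f_M\ne e$. Let $P$ be a color class of $c$. A point $n$ lies in $P\triangle\sigma_M[P]$ only if exactly one of $n,\sigma_M(n)$ is in $P$, and then $\{n,\sigma_M(n)\}$ is an edge on which $c$ is not constant. If $c$ does not split $M$, there are finitely many such edges, so $f_M(P^*)=P^*$. The last sentence follows because the sets $N(c)$ form a base at $e$.
\end{proof}

In the other direction we attach a matching to a homeomorphism $f$. For this it is enough that $f$ be induced by a map without fixed points on some infinite subset of $\omega$.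

\begin{definition}\label{def:good}
A homeomorphism $f\in H$ is \emph{good} if there are an infinite set $A\subseteq\omega$ and an injection $h:A\to\omega$ with $h(n)\ne n$ for all $n\in A$ and $f(B^*)=h[B]^*$ for all $B\subseteq A$.
\end{definition}

\begin{lemma}\label{lem:good}
Every $f\in T\setminus\{e\}$ is good.
\end{lemma}

\begin{proof}
Let $\pi$ induce $f$ and let $A=\{n\in\mathrm{dom}\,\pi:\pi(n)\ne n\}$. Suppose that $A$ is finite. Then $\pi$ is the identity on a cofinite set, so $\pi[B\cap\mathrm{dom}\,\pi]\triangle B$ is finite for every $B\subseteq\omega$. Thus $f$ fixes every clopen set and $f=e$, a contradiction. So $A$ is infinite, and $h=\pi{\restriction}A$ is as required.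
\end{proof}

\begin{lemma}\label{lem:down}
For every good $f$ there is a matching $M_f$ such that $f\notin N(c)$ for every coloring $c$ that splits $M_f$.
\end{lemma}

\begin{proof}
Let $A$ and $h$ witness that $f$ is good. Since $h$ is injective, for every finite $E\subseteq\omega$ all but finitely many $n\in A$ satisfy $n\notin E$ and $h(n)\notin E$. So we can choose $n_0,n_1,\dots\in A$ recursively such that the sets $\{n_j,h(n_j)\}$ are pairwise disjoint. They have two elements because $h$ has no fixed point, so they form a matching $M_f$.

Let $f\in N(c)$, and let $P_0,\dots,P_{k-1}$ be the color classes of $c$. For each $i<k$,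
\[
h[A\cap P_i]^*=f\bigl((A\cap P_i)^*\bigr)\subseteq f(P_i^*)=P_i^*,
\]
so $h[A\cap P_i]\setminus P_i$ is finite. Since $h$ is injective, $h(n)\in P_i$ for all but finitely many $n\in A\cap P_i$. There are finitely many colors, so $c(h(n))=c(n)$ for all but finitely many $n\in A$, and $c$ does not split $M_f$.
\end{proof}

The matching $M_f$ records only part of $f$, and the converse implication can fail. Let $f$ be induced by $n\mapsto n+1$ and let $M_f=\{\{2j,2j+1\}:j\in\omega\}$. The characteristic function of $X=\{0,1,4,5,8,9,\dots\}$ is constant on every edge, yet $f(X^*)\ne X^*$, since $X+1$ contains $2,6,10,\dots$. Only the stated direction is needed. From now on a matching $M_f$ as in Lemma~\ref{lem:down} is fixed for each good $f$.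

\begin{proposition}\label{prop:split}
Let $A\subseteq H$ be such that all members of $D(A)$ are good; this holds whenever $A\subseteq T$. If a coloring $c$ splits $M_d$ for every $d\in D(A)$, then $D(A)\cap N(c)=\emptyset$ and $A$ is closed and discrete. If moreover $c=\chi_X$, then $f(X^*)\ne g(X^*)$ for all distinct $f,g\in A$.
\end{proposition}

\begin{proof}
If $A\subseteq T$, then $D(A)\subseteq T\setminus\{e\}$ and Lemma~\ref{lem:good} applies. Lemma~\ref{lem:down} gives $D(A)\cap N(c)=\emptyset$, and Lemma~\ref{lem:sep} gives that $A$ is closed and discrete. For $c=\chi_X$, the relation $f^{-1}g\notin N(c)$ means $f^{-1}g(X^*)\ne X^*$.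
\end{proof}

\section{Independence}\label{sec:independence}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
(a) Let $|A|\le\omega_1$, so that $|D(A)|\le\omega_1$. By Theorem~\ref{thm:vel}, $A\subseteq H=T$, and Proposition~\ref{prop:split} leaves us to find $X\subseteq\omega$ such that $\chi_X$ splits every $M_d$. For $d\in D(A)$ and $n\in\omega$ let
\[
E_{d,n}=\{s\in2^{<\omega}:\ \exists\{a,b\}\in M_d\ \ (n\le a,b<|s|\text{ and }s(a)\ne s(b))\}.
\]
This set is dense, as in Example~\ref{ex:klein}. Given $s$, only finitely many edges of $M_d$ contain a point below $\max(n,|s|)$, because the edges are pairwise disjoint. Take any other edge $\{a,b\}$ and extend $s$ to a sequence of length $\max(a,b)+1$ with different values at $a$ and $b$. By $\mathsf{MA}_{\aleph_1}$ there is a filter that meets the at most $\omega_1$ sets $E_{d,n}$ and the sets $\{s:|s|\ge n\}$. Its union is $\chi_X$ for some $X\subseteq\omega$. For each $d$ and $n$, the function $\chi_X$ is not constant on some edge of $M_d$ with both points at least $n$, so $\chi_X$ splits $M_d$. Take $Z=X^*$.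

(b) This was derived from fact (ii) in Section~\ref{sec:intro}. There is also an explicit example: by Lemma~\ref{lem:up} the set $\{f_M:M\text{ a matching}\}$ is not closed; it has size at most $\mathfrak c=\omega_1$ and is uncountable by Proposition~\ref{prop:countable}.

(c) Both $\mathsf{OCA}+\mathsf{MA}_{\aleph_1}$ and $\mathsf{CH}$ are consistent relative to $\mathsf{ZFC}$. By (a), $\mathsf{ZFC}$ does not prove the statement, and by (b) it does not refute it.
\end{proof}

In (a), the axiom $\mathsf{MA}_{\aleph_1}$ is used twice, in Theorem~\ref{thm:vel} and for the poset $2^{<\omega}$. Of the conclusion $H=T$ we used only that all elements of $H\setminus\{e\}$ are good. The second use of $\mathsf{MA}_{\aleph_1}$ cannot simply be dropped: by Lemma~\ref{lem:up}, an unsplittable family of $\omega_1$ matchings produces a non-closed set of size at most $\omega_1$ inside $T$, whatever $H$ is.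

\section{The least size of a non-closed set}\label{sec:exact}

Lemma~\ref{lem:up} and Proposition~\ref{prop:split} are converse to each other: an unsplittable family gives a non-closed set, and a set whose matchings are split by one coloring is closed. This singles out the cardinal
\[
\tau=\min\{|\mathcal F|:\mathcal F\text{ is an unsplittable family of matchings}\}.
\]
For $G\in\{T,H\}$ let $\kappa(G)$ be the least size of a subset of $G$ that is not closed in $H$; it is defined by Lemma~\ref{lem:up}.

We compare $\tau$ with the following cardinals. Give $2^\omega$ the product topology and the coin-tossing measure. Let $\mathcal M$ be the ideal of meager sets, $\mathcal N$ the ideal of null sets, and $\mathcal E$ the $\sigma$-ideal generated by the closed null sets. For such an ideal $\mathcal I$, $\mathrm{cov}(\mathcal I)$ is the least size of a subfamily of $\mathcal I$ whose union is $2^\omega$. The \emph{reaping number} $\mathfrak r$ is the least size of a family $\mathcal R$ of infinite subsets of $\omega$ such that every $X\subseteq\omega$ admits $R\in\mathcal R$ with $R\setminus X$ or $R\cap X$ finite. It is infinite: given finitely many infinite sets, list each of them infinitely often and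 at each step take two unused points of the current set, putting one into $X$ and leaving the other out. The family of all infinite sets shows $\mathfrak r\le\mathfrak c$.

\begin{theorem}\label{thm:exact}
The following hold in $\mathsf{ZFC}$.
\begin{itemize}
\item[(1)] For $G\in\{T,H\}$, $\kappa(G)$ is also the least size of a non-discrete subset of $G$. Also, $\kappa(T)$ is the least size of a subset of $T$ that is not closed in $T$.
\item[(2)] $\kappa(T)=\tau$. Moreover, if $A\subseteq T$ and $|A|<\tau$, there is a finite clopen partition $\mathcal Z$ with $f^{-1}g\notin N(\mathcal Z)$ for all distinct $f,g\in A$; if $A$ is infinite and $|A|<\mathrm{cov}(\mathcal E)$, then $\mathcal Z$ can be taken with two pieces.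
\item[(3)] $\omega_1\le\kappa(H)\le\tau$. If every $f\in H\setminus\{e\}$ is good, in particular if $H=T$, then $\kappa(H)=\tau$ and the ``moreover'' part of (2) holds for every $A\subseteq H$ with $|A|<\tau$.
\item[(4)] $\max\{\mathrm{cov}(\mathcal M),\mathrm{cov}(\mathcal N)\}\le\mathrm{cov}(\mathcal E)\le\tau\le\mathfrak r$.
\end{itemize}
Consequently, $T$ has a non-closed subset of size $\omega_1$ if and only if $\tau=\omega_1$. If all members of $H\setminus\{e\}$ are good, the same equivalence holds for $H$.
\end{theorem}

Part (4) concerns matchings only, and the other parts use it, so we prove it first.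

\begin{proof}[Proof of (4)]
If $\mathcal I\subseteq\mathcal J$, then every cover by members of $\mathcal I$ is a cover by members of $\mathcal J$, so $\mathrm{cov}(\mathcal J)\le\mathrm{cov}(\mathcal I)$. A closed null set contains no nonempty open set, since those have positive measure, so it is nowhere dense. Hence $\mathcal E\subseteq\mathcal M\cap\mathcal N$, which gives the first inequality.

The second inequality holds because few $2$-colorings fail to split a given matching. For a matching $M=\{m_j:j\in\omega\}$, listed without repetition, the set of $x\in2^\omega$ that do not split $M$ is
\[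
F_M=\bigcup_{n}K_{M,n},\qquad K_{M,n}=\{x\in2^\omega:x\text{ is constant on }m_j\text{ for all }j\ge n\}.
\]
The set $K_{M,n}$ is an intersection of clopen sets, hence closed. The events ``$x$ is constant on $m_j$'' have probability $\frac12$ and are independent because the edges are disjoint, so $K_{M,n}$ has measure at most $2^{-l}$ for every $l$. Thus $F_M\in\mathcal E$, and we obtain:
\begin{equation}\label{eq:two}
\begin{array}{l}
\text{every family of fewer than $\mathrm{cov}(\mathcal E)$ matchings}\\
\text{is split by a single $x\in2^\omega$.}
\end{array}
\end{equation}
Indeed, the sets $F_M$ for $M$ in the family do not cover $2^\omega$. Hence $\mathrm{cov}(\mathcal E)\le\tau$.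

For the last inequality, note that an infinite set almost contained in one color class yields a matching that is not split. A family $\mathcal R$ of size $\mathfrak r$ as in the definition of $\mathfrak r$ decides only one set $X$ at a time. To handle $k$ colors we apply it $k$ times, each time inside the set already obtained, and for this we copy $\mathcal R$ into that set. For infinite $R\subseteq\omega$ let $e_R:\omega\to R$ be the increasing enumeration. Put
\[
\mathcal R_0=\{\omega\},\qquad\mathcal R_{m+1}=\{e_R[S]:R\in\mathcal R_m,\ S\in\mathcal R\}.
\]
All members of $\bigcup_m\mathcal R_m$ are infinite, and there are at most $\mathfrak r$ of them since $\mathfrak r$ is infinite. For $R\in\bigcup_m\mathcal R_m$ let $M(R)=\{\{e_R(2j),e_R(2j+1)\}:j\in\omega\}$. We show that these matchings form an unsplittable family.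

Let $c$ have color classes $P_0,\dots,P_{k-1}$. Put $R_0=\omega$. Given $R_m\in\mathcal R_m$ with $m<k$, choose $S\in\mathcal R$ almost contained in or almost disjoint from $e_{R_m}^{-1}[P_m]$, and let $R_{m+1}=e_{R_m}[S]\in\mathcal R_{m+1}$. Then $R_{m+1}\subseteq R_m$, and $R_{m+1}$ is almost contained in or almost disjoint from $P_m$. As $R_k\subseteq R_{m+1}$ for all $m<k$, the set $R_k$ is almost contained in or almost disjoint from each $P_i$. It is infinite and covered by the finitely many $P_i$, so it is not almost disjoint from all of them, and $R_k\subseteq^*P_i$ for some $i$. All but finitely many edges of $M(R_k)$ lie in $P_i$, so $c$ does not split $M(R_k)$.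
\end{proof}

By the Baire category theorem $\mathrm{cov}(\mathcal M)\ge\omega_1$, so $\tau$ is uncountable.

\begin{proof}[Proof of (1)]
Let $\kappa'(G)$ be the least size of a subset of $G$ not closed in $G$, and $\delta(G)$ the least size of a non-discrete subset of $G$. We show $\kappa(G)\le\kappa'(G)\le\delta(G)\le\kappa(G)$. A subset of $G$ that is not closed in $G$ is not closed in $H$, which gives the first inequality. If $A\subseteq G$ is not discrete, some $a\in A$ lies in the closure of $A\setminus\{a\}$, so $A\setminus\{a\}$ is not closed in $G$; this gives the second.

For the third, let $A\subseteq G$ be not closed in $H$, and let $g\in\overline A\setminus A$. The point $g$ need not lie in $G$, so we cannot simply add it to $A$; passing to $D(A)$ moves the limit to $e$. The set $A$ is infinite because finite sets are closed, so $|D(A)|\le|A|$, and $D(A)\subseteq G$. For every coloring $c$ the neighborhood $gN(c)$ of $g$ contains two distinct points $a,b$ of $A$, since otherwise removing one point would give a neighborhood of $g$ disjoint from $A$. Then $a^{-1}b\in D(A)\cap N(c)$. So $e$ is in the closure of $D(A)$, and $D(A)\cup\{e\}$ is a non-discrete subset of $G$ of size at most $|A|$.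
\end{proof}

\begin{proof}[Proof of (2), (3) and the consequence]
If $\mathcal F$ is unsplittable with $|\mathcal F|=\tau$, then $\{f_M:M\in\mathcal F\}\subseteq T$ is not closed by Lemma~\ref{lem:up}. So $\kappa(H)\le\kappa(T)\le\tau$. Proposition~\ref{prop:countable} gives $\kappa(H)\ge\omega_1$.

Let $A\subseteq H$ with $|A|<\tau$, and assume that all members of $D(A)$ are good. This covers the case $A\subseteq T$ in (2) and the case of arbitrary $A$ under the hypothesis of (3). Since $\tau$ is infinite, $|D(A)|<\tau$. So $\{M_d:d\in D(A)\}$ is not unsplittable, and some coloring $c$ splits every $M_d$. By Proposition~\ref{prop:split}, $D(A)\cap N(c)=\emptyset$ and $A$ is closed. This gives the partition $\mathcal Z$ and the inequalities $\kappa(T)\ge\tau$ and, under the hypothesis of (3), $\kappa(H)\ge\tau$. If $A$ is infinite and $|A|<\mathrm{cov}(\mathcal E)$, then $|D(A)|<\mathrm{cov}(\mathcal E)$, and \eqref{eq:two} provides $c=\chi_X$. As $D(A)\ne\emptyset$, the coloring $\chi_X$ splits some matching, so $X$ and $\omega\setminus X$ are infinite and $\mathcal Z=\{X^*,\omega^*\setminus X^*\}$ has two nonempty pieces.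

Finally, let $G=T$, or $G=H$ under the hypothesis of (3), so that $\kappa(G)=\tau\ge\omega_1$. If $G$ has a non-closed subset of size $\omega_1$, then $\tau\le\omega_1$. If $\tau=\omega_1$, a non-closed subset of least size has size $\omega_1$.
\end{proof}

\section{Martin's axiom and the Laver model}\label{sec:models}

The \emph{bounding number} $\mathfrak b$ is the least size of a family of functions $\omega\to\omega$ such that no single function eventually dominates all its members. The \emph{Laver model} is the extension of a model $V$ of $\mathsf{CH}$ by the countable support iteration of length $\omega_2$ of Laver forcing. We use the following standard facts: $\mathfrak b=\mathfrak c=\omega_2$ in the Laver model; $\mathfrak b\le\mathfrak r$ in $\mathsf{ZFC}$ \cite{Bla}; and the Laver model has the \emph{Laver property} over $V$ \cite[Ch.~7]{BJ}: if $g:\omega\to\omega$ is in the extension and is bounded by a function in $V$, then there is a sequence $\langle S_n:n\in\omega\rangle$ in $V$ with $|S_n|\le2^n$ and $g(n)\in S_n$ for all $n$.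

\begin{corollary}\label{cor:models}
\begin{itemize}
\item[(a)] Under $\mathsf{OCA}+\mathsf{MA}$, $\kappa(H)=\mathfrak c$: every subset of $H$ of size less than $\mathfrak c$ is closed and discrete, and this is optimal.
\item[(b)] In $\mathsf{ZFC}$, $\tau=\omega_1$ implies that $H$ has a non-closed subset of size $\omega_1$. The equation $\tau=\omega_1$ holds whenever $\mathfrak r=\omega_1$. It also holds in the Laver model, where $\mathfrak b=\mathfrak r=\mathfrak c=\omega_2$. So neither $\neg\mathsf{CH}$ nor $\mathfrak b=\mathfrak r=\mathfrak c=\omega_2$ suffices for all subsets of $H$ of size $\omega_1$ to be closed.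
\end{itemize}
\end{corollary}

In the Laver model the bound $\tau\le\mathfrak r$ gives nothing, and we need the extra freedom of matchings: the color of an edge may change from edge to edge, so it need not be known in advance. Suppose that a coloring of a finite set $I$ with $k$ colors is known only to be one of $m$ candidates $s_1,\dots,s_m$. If $|I|>k^m$, two points $a\ne b$ of $I$ have the same vector $(s_1(a),\dots,s_m(a))$, and the edge $\{a,b\}$ is monochromatic whichever candidate is the true one. For example, with $k=m=2$ and $I=\{0,\dots,4\}$, the candidates $00110$ and $01011$ give the vectors $00,01,10,11,01$, and the edge is $\{1,4\}$. The Laver property supplies the candidates in $V$.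

\begin{proof}[Proof of Corollary~\ref{cor:models}]
(a) Theorem~\ref{thm:exact} gives $\omega_1\le\kappa(H)\le\tau\le\mathfrak r\le\mathfrak c$, so $\kappa(H)=\mathfrak c$ if $\mathfrak c=\omega_1$. Let $\mathfrak c>\omega_1$. Then $\mathsf{MA}$ includes $\mathsf{MA}_{\aleph_1}$, so $H=T$ by Theorem~\ref{thm:vel} and $\kappa(H)=\tau$. Also $\mathrm{cov}(\mathcal M)=\mathfrak c$: fewer than $\mathfrak c$ meager sets are covered by fewer than $\mathfrak c$ closed nowhere dense sets $K$; for each $K$ the set of $s\in2^{<\omega}$ with no extension in $K$ is dense; and the union of a filter meeting these sets and the sets $\{s:|s|\ge n\}$ lies in no $K$. By Theorem~\ref{thm:exact}(4), $\tau=\mathfrak c$. In both cases $\kappa(H)=\mathfrak c$. So sets of size less than $\mathfrak c$ are closed, and discrete by Theorem~\ref{thm:exact}(1), while some set of size $\mathfrak c$ is not closed.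

(b) If $\tau=\omega_1$, then $\kappa(H)=\omega_1$ by Theorem~\ref{thm:exact}(3). If $\mathfrak r=\omega_1$, then $\omega_1\le\tau\le\mathfrak r$ gives $\tau=\omega_1$. In the Laver model $\omega_2=\mathfrak b\le\mathfrak r\le\mathfrak c=\omega_2$. It remains to show $\tau\le\omega_1$ there. Since $V$ satisfies $\mathsf{CH}$, the family of matchings that lie in $V$ has size at most $\omega_1$, and we show that it is unsplittable in the extension.

In $V$, partition $\omega$ into consecutive intervals $I_n$ with $|I_n|=(n+2)^{2^n}+1$; the length is chosen so that the pigeonhole argument works for every fixed number of colors from some $n$ on. Let $c:\omega\to k$ be a coloring in the extension. Fix in $V$ an enumeration of each finite set ${}^{I_n}k$ of functions $I_n\to k$ by the numbers below $k^{|I_n|}$, and let $g(n)$ be the number of $c{\restriction}I_n$. Then $g$ is bounded by the function $n\mapsto k^{|I_n|}$, which is in $V$. Apply the Laver property to $g$, discard elements that are not numbers of functions, and decode. This gives $\langle S_n:n\in\omega\rangle\in V$ with $S_n\subseteq{}^{I_n}k$, $|S_n|\le2^n$ and $c{\restriction}I_n\in S_n$.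

For $n\ge k$ consider the map $a\mapsto\langle s(a):s\in S_n\rangle$ on $I_n$. It takes at most $k^{|S_n|}\le k^{2^n}\le(n+2)^{2^n}<|I_n|$ values, so it is not injective. Let $(a_n,b_n)$ be the lexicographically least pair of distinct points of $I_n$ with $s(a_n)=s(b_n)$ for all $s\in S_n$. The set $M=\{\{a_n,b_n\}:n\ge k\}$ is defined from $\langle S_n:n\in\omega\rangle$, so it lies in $V$, and it is a matching because the intervals are disjoint. Since $c{\restriction}I_n\in S_n$, we have $c(a_n)=c(b_n)$ for all $n\ge k$, and $c$ does not split $M$.

The last sentence of (b) follows, as the Laver model satisfies $\neg\mathsf{CH}$ and $\mathfrak b=\mathfrak r=\mathfrak c=\omega_2$.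
\end{proof}

In the Laver model the non-closed set is explicit: the involutions $f_M$ with $M\in V$ accumulate at $e$. The same model has $\tau=\omega_1<\omega_2=\mathfrak r$, so the last inequality of Theorem~\ref{thm:exact}(4) can be strict.

\begin{thebibliography}{9}

\bibitem{BJ} T. Bartoszy\'nski and H. Judah, \emph{Set Theory: On the Structure of the Real Line}.

\bibitem{Bla} A. Blass, \emph{Combinatorial cardinal characteristics of the continuum}, Handbook of Set Theory.

\bibitem{vM} Jan van Mill, \emph{A universal $P$-group of weight $\aleph$}, arXiv:2510.15855 (2025).

\bibitem{SS} Shelah and Stepr\={a}ns, Proc. AMS 104 (1988).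

\bibitem{Tod} S. Todor\v{c}evi\'c, \emph{Partition Problems in Topology}, Contemp. Math. 84, 1989.

\bibitem{Vel} B. Veli\v{c}kovi\'c, \emph{OCA and automorphisms of $\mathcal P(\omega)/\mathit{fin}$}, Topology Appl. 49 (1993) 1--13.

\end{thebibliography}
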